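# Asymptotic independence of the smallest and largest eigenvalues in Gaussian $\beta$-ensembles

## 1. The two edges of the GUE

Take a large random symmetric matrix. Its largest eigenvalue fluctuates, and so does its smallest. All eigenvalues come from the same matrix and they repel each other, so the two fluctuations are dependent for every finite size. Does the dependence disappear as the size grows?

**Setup.** For $\beta>0$ let $X_1,\dots,X_n$ have joint density proportional to
$$\prod_{i<j}|\lambda_i-\lambda_j|^{\beta}\exp\Big(-\frac\beta2\sum_i\lambda_i^2\Big).$$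
For $\beta=1,2,4$ these are the eigenvalues of the GOE, GUE, GSE, normalized so that the spectral edges are at $\pm\sqrt{2n}$. Put
$$X_{\beta,n}^{\min}=\sqrt{2}\,n^{1/6}\big(\min_i X_i+\sqrt{2n}\big),\qquad X_{\beta,n}^{\max}=\sqrt{2}\,n^{1/6}\big(\max_i X_i-\sqrt{2n}\big).$$
For $\beta=1,2,4$, $\mathbb P[X^{\max}_{\beta,n}\le y]\to F_\beta(y)$, the Tracy–Widom distribution function. The quantity to study is
$$D_{\beta,n}(x,y)=\mathbb P[X^{\min}_{\beta,n}\le x,\,X^{\max}_{\beta,n}\le y]-\mathbb P[X^{\min}_{\beta,n}\le x]\,\mathbb P[X^{\max}_{\beta,n}\le y].$$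
Sonnleitner and Thäle ("A note on critical intersections of classical and Schatten $p$-balls", arXiv:2308.10635 (2023)) state the conjecture that $D_{\beta,n}(x,y)\to0$ for $\beta\in\{1,2,4\}$ and all $x,y\in\mathbb R$. The case $\beta=2$ is known (Bornemann; Bianchi–Debbah–Najim), and the question is about $\beta=1$ and $\beta=4$.

Write $\lambda_1<\dots<\lambda_n$ for the ordered eigenvalues and
$$s=-\sqrt{2n}+\frac{x}{\sqrt2\,n^{1/6}},\qquad t=\sqrt{2n}+\frac{y}{\sqrt2\,n^{1/6}}. \tag{1}$$
Then $\{X^{\min}\le x\}=\{\lambda_1\le s\}$ and $\{X^{\max}\le y\}=\{\lambda_n\le t\}$. Passing to complements in both events does not change a covariance, so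
$$D_{\beta,n}(x,y)=\mathrm{Cov}\big(\mathbf 1\{\lambda_1>s\},\mathbf 1\{\lambda_n>t\}\big). \tag{2}$$

**The cases $n=1,2$.** For $n=1$ and $s<t$ the two extremes are the same point $\lambda$, and $D_{\beta,1}=\mathbb P(\lambda\le s)-\mathbb P(\lambda\le s)\mathbb P(\lambda\le t)=\mathbb P(\lambda\le s)\,\mathbb P(\lambda>t)>0$. For $n=2$, $\beta=1$, put $S=(\lambda_1+\lambda_2)/\sqrt2$ and $R=(\lambda_2-\lambda_1)/\sqrt2>0$. The density becomes proportional to $R\,e^{-(S^2+R^2)/2}$, so $S$ is standard normal and independent of $R$, with $\mathbb ER^2=2$ and $\mathbb ER=\sqrt{\pi/2}$. Hence $\mathrm{Cov}(\lambda_1,\lambda_2)=\frac12(\mathrm{Var}\,S-\mathrm{Var}\,R)=\frac12\big(1-2+\frac\pi2\big)=\frac\pi4-\frac12>0$. In both cases the extremes are positively correlated. Section 8 shows that this is a general fact.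

**Determinantal structure for $\beta=2$.** Let $h_0,h_1,\dots$ be the orthonormal Hermite functions on $\mathbb R$ and $K_n(u,v)=\sum_{k<n}h_k(u)h_k(v)$, the kernel of the orthogonal projection of $L^2(\mathbb R)$ onto $\mathrm{span}(h_0,\dots,h_{n-1})$. The textbook facts are that the $\mathrm{GUE}_n$ correlation functions are $\rho_k(u_1,\dots,u_k)=\det(K_n(u_i,u_j))$ and that $\mathbb P(\text{no eigenvalue in }J)=\det(I-K_n|_{J})$, where $K_n|_J$ is the compression to $L^2(J)$. For $n=1$ the second fact reads $1-\int_J h_0^2$.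

Take $n$ so large that $s<t$; put $J_-=(-\infty,s]$, $J_+=(t,\infty)$, and
$$I_n(x,y)=\int_{-\infty}^s\int_t^\infty K_n(u,v)^2\,dv\,du .$$

**Proposition 1.** If $s<t$, then
$$\mathbb P(\lambda_1>s)\,\mathbb P(\lambda_n\le t)\,\big(1-e^{-I_n(x,y)}\big)\;\le\; D_{2,n}(x,y)\;\le\; I_n(x,y).$$

**Step 1: invertibility.** This step makes sure that the inverses below exist. The compression of $K_n$ to $L^2(J_-\cup J_+)$ has finite rank and norm at most $1$. If the norm were $1$, some unit $f$ supported in $J_-\cup J_+$ would satisfy $\langle K_nf,f\rangle=1$, so $K_nf=f$ since $K_n$ is a projection. Then $f$ is a polynomial times a Gaussian and vanishes on $(s,t)$, so $f=0$, a contradiction. The norm is therefore less than $1$. Write $K_-,K_+$ for the diagonal blocks on $L^2(J_\pm)$ and $K_{-+},K_{+-}$ for the off-diagonal ones. Then $R_\pm=(I-K_\pm)^{-1}$ exist and $R_\pm\ge I$.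

**Step 2: an exact formula.** This step isolates the dependence in one factor. With $S=R_-^{1/2}K_{-+}R_+^{1/2}$,
$$\begin{pmatrix}I-K_-&-K_{-+}\\-K_{+-}&I-K_+\end{pmatrix}=\begin{pmatrix}R_-^{-1/2}&0\\0&R_+^{-1/2}\end{pmatrix}\begin{pmatrix}I&-S\\-S^*&I\end{pmatrix}\begin{pmatrix}R_-^{-1/2}&0\\0&R_+^{-1/2}\end{pmatrix}.$$
All factors are the identity plus finite rank, so determinants multiply. The left side is positive definite, hence so is the middle factor on the right, which means $0\le SS^*<I$. Its determinant is $\det(I-SS^*)$. Thus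
$$\mathbb P(\lambda_1>s,\lambda_n\le t)=\mathbb P(\lambda_1>s)\,\mathbb P(\lambda_n\le t)\,\det(I-SS^*),$$
and since $D_{2,n}=-\mathrm{Cov}(\mathbf 1\{\lambda_1>s\},\mathbf 1\{\lambda_n\le t\})$,
$$D_{2,n}(x,y)=\mathbb P(\lambda_1>s)\,\mathbb P(\lambda_n\le t)\,\big(1-\det(I-SS^*)\big).$$

**Step 3: two-sided bound.** This step replaces $S$ by $K_{-+}$. For $\sigma_k\in[0,1)$, $1-\sum\sigma_k\le\prod(1-\sigma_k)\le e^{-\sum\sigma_k}$, so
$$1-e^{-\mathrm{tr}\,SS^*}\le 1-\det(I-SS^*)\le\mathrm{tr}\,SS^*.$$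
Note $\mathrm{tr}\,K_{-+}K_{+-}=I_n$. Since $R_\pm\ge I$, replacing first $R_+$ and then, by cyclicity, $R_-$ by $I$ gives $\mathrm{tr}\,SS^*\ge I_n$, which is the lower bound. In the other direction, $\mathrm{tr}\,SS^*\le\|R_-\|\,\|R_+\|\,I_n$. If $\kappa_1\ge\kappa_2\ge\cdots\ge0$ are the eigenvalues of $K_-$, then $\mathbb P(\lambda_1>s)=\prod_k(1-\kappa_k)\le1-\kappa_1=\|R_-\|^{-1}$, and likewise $\mathbb P(\lambda_n\le t)\le\|R_+\|^{-1}$. So $D_{2,n}\le\|R_-\|^{-1}\|R_+\|^{-1}\,\mathrm{tr}\,SS^*\le I_n$. $\square$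

For $n=1$, $I_1=\mathbb P(\lambda\le s)\mathbb P(\lambda>t)=D_{2,1}$, so the upper bound can be an equality.

## 2. The kernel between opposite edges has size $n^{-1/3}$

Let $\alpha(y)=\int_y^\infty\mathrm{Ai}^2$.

**Lemma 1.** $n^{2/3}I_n(x,y)\to\frac14\alpha(-x)\alpha(y)$, and the same holds for $n^{2/3}I_n(x_n,y_n)$ if $(x_n,y_n)\to(x,y)$.

The input is the Plancherel–Rotach asymptotics at the edge (Szegő, *Orthogonal Polynomials*, Thm 8.22.9): locally uniformly in $y$,
$$h_n\Big(\sqrt{2n+1}+\frac{y}{\sqrt2\,n^{1/6}}\Big)=2^{1/4}n^{-1/12}\big(\mathrm{Ai}(y)+o(1)\big). \tag{3}$$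

**Step 1: put the kernel in a form without cancellation.** Christoffel–Darboux reads $K_n(u,v)=\sqrt{n/2}\,\frac{h_n(u)h_{n-1}(v)-h_{n-1}(u)h_n(v)}{u-v}$. Since $h_k(u)=(-1)^kh_k(-u)$,
$$|K_n(u,v)|=\sqrt{\frac n2}\;\frac{|h_n(-u)h_{n-1}(v)+h_{n-1}(-u)h_n(v)|}{|u-v|}.$$
For $u\in J_-$ and $v\in J_+$ both $-u$ and $v$ are near $\sqrt{2n}$ or beyond it, and $|u-v|\ge t-s\sim2\sqrt{2n}$.

**Step 2: $L^2$ convergence of the rescaled functions.** Put $\psi_n(y)=2^{-1/4}n^{1/12}h_n\big(\sqrt{2n}+\frac{y}{\sqrt2n^{1/6}}\big)$ and let $\tilde\psi_n$ be the same with $h_{n-1}$ in place of $h_n$. Because $\sqrt{2n\pm1}-\sqrt{2n}=O(n^{-1/2})$, which is a shift by $O(n^{-1/3})$ in $y$, and $(n-1)/n\to1$, (3) gives $\psi_n,\tilde\psi_n\to\mathrm{Ai}$ locally uniformly. The tails need an argument. Let $r\in\{n-1,n\}$, $Y\ge1$ and $t_*=\sqrt{2r+1}+\frac{Y}{\sqrt2n^{1/6}}$. All zeros of $h_r$ lie below $\sqrt{2r+1}$, so $h_r>0$ on $[t_*,\infty)$, and there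
$$h_r''=(\tau^2-2r-1)h_r\ge\sqrt2\,\sqrt{2r+1}\,Y\,n^{-1/6}\,h_r\ge n^{1/3}h_r ,$$
as $2r+1\ge2n-1\ge n$. Compare $h_r$ with $w(\tau)=h_r(t_*)e^{-n^{1/6}(\tau-t_*)}$, for which $w''=n^{1/3}w$. The difference $h_r-w$ vanishes at $t_*$ and at $\infty$. At a positive interior maximum we would have $(h_r-w)''\ge n^{1/3}(h_r-w)>0$, which is impossible. So $h_r\le w$ and
$$n^{1/3}\int_{t_*}^\infty h_r^2\le\tfrac12n^{1/6}h_r(t_*)^2\to\tfrac{1}{\sqrt2}\mathrm{Ai}(Y)^2 .$$
In the variable $y$ the point $t_*$ is $Y+O(n^{-1/3})\le Y+1$, and $\int\psi_n^2\,dy$ corresponds to $n^{1/3}\int h_n^2\,d\tau$. Hence $\limsup_n\int_{Y+1}^\infty\psi_n^2\le\frac1{\sqrt2}\mathrm{Ai}(Y)^2$, and likewise for $\tilde\psi_n$. This bound tends to $0$ as $Y\to\infty$, so $\psi_n,\tilde\psi_n\to\mathrm{Ai}$ in $L^2(y_0,\infty)$ for every $y_0$.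

**Step 3: the limit.** Substitute $u=-\sqrt{2n}-\frac{\xi}{\sqrt2n^{1/6}}$, $v=\sqrt{2n}+\frac{\eta}{\sqrt2n^{1/6}}$. The squared Hermite products contribute $2n^{-1/3}$ and $du\,dv=\frac{d\xi\,d\eta}{2n^{1/3}}$, so
$$n^{2/3}I_n=\int_{-x}^\infty\int_y^\infty\frac{n}{2(u-v)^2}\big[\psi_n(\xi)\tilde\psi_n(\eta)+\tilde\psi_n(\xi)\psi_n(\eta)\big]^2\,d\eta\,d\xi .$$
The bracket converges in $L^2$ to $2\,\mathrm{Ai}(\xi)\mathrm{Ai}(\eta)$, so its square converges in $L^1$. The prefactor is at most $\frac{n}{2(t-s)^2}\to\frac1{16}$ and converges pointwise to $\frac1{16}$. By dominated convergence the limit is $\frac1{16}\cdot4\,\alpha(-x)\alpha(y)$.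

**Step 4: moving arguments.** $I_n$ is nondecreasing in $x$ and nonincreasing in $y$, so $I_n(x-\varepsilon,y+\varepsilon)\le I_n(x_n,y_n)\le I_n(x+\varepsilon,y-\varepsilon)$ for large $n$. Let $n\to\infty$, then $\varepsilon\to0$, and use continuity of $\alpha$. $\square$

Since $\mathbb P(\lambda_n\le t)\to F_2(y)$ and, by the symmetry $X\to-X$, $\mathbb P(\lambda_1>s)\to F_2(-x)$, Proposition 1 and Lemma 1 give
$$\tfrac14F_2(-x)F_2(y)\alpha(-x)\alpha(y)\le\liminf_n n^{2/3}D_{2,n}(x,y)\le\limsup_n n^{2/3}D_{2,n}(x,y)\le\tfrac14\alpha(-x)\alpha(y). \tag{4}$$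
These bounds also hold for $D_{2,n}(x_n,y_n)$ if $(x_n,y_n)\to(x,y)$: Lemma 1 covers $I_n$, and the one-dimensional convergence is uniform because $F_2$ is continuous (proved again in Section 5). In particular $D_{2,n}\to0$.

## 3. What changes for other $\beta$

The argument for $\beta=2$ rested on one formula: the joint gap probability is the determinant of a projection kernel, and all the dependence sits in its off-diagonal block, which is explicit. For general $\beta$ we have only the density, and there is no projection kernel to cut into blocks. The results that can still be proved are these. For fixed $j$ and order statistics $X_{(1)}\le\dots\le X_{(n)}$ put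
$$\Lambda_n^{+,j}=\sqrt2\,n^{1/6}\big(X_{(n+1-j)}-\sqrt{2n}\big),\qquad \Lambda_n^{-,j}=\sqrt2\,n^{1/6}\big(-X_{(j)}-\sqrt{2n}\big),$$
so $X^{\max}_{\beta,n}=\Lambda_n^{+,1}$ and $X^{\min}_{\beta,n}=-\Lambda_n^{-,1}$.

**Theorem 1.** For every $\beta>0$ and $k\in\mathbb N$, $\big((\Lambda_n^{+,j})_{j\le k},(\Lambda_n^{-,j})_{j\le k}\big)$ converges in law to a pair of independent random vectors, each distributed as $(-\Lambda_0,\dots,-\Lambda_{k-1})$, where $\Lambda_0<\Lambda_1<\cdots$ is the spectrum of the stochastic Airy operator (recalled in Section 4). The limit has continuous one-dimensional marginals. In particular $\lim_nD_{\beta,n}(x,y)=0$ for all $x,y\in\mathbb R$, uniformly in $(x,y)$. So the conjecture is true for $\beta=1$ and $\beta=4$.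

**Theorem 2.** For all $\beta>0$, $n$, $x,y$: $D_{\beta,n}(x,y)\ge0$.

**Theorem 3.** Let $\alpha(y)=\int_y^\infty\mathrm{Ai}^2$ and $\kappa=\frac{F_2-F_1^2}{2F_1}$; then $\kappa>0$. For all $x,y\in\mathbb R$:

- (a) the bounds (4) hold;
- (b) $\displaystyle\limsup_n n^{2/3}D_{1,n}(x,y)\le\frac{\alpha(-x)\alpha(y)}{4\,\kappa(-x)\kappa(y)}$;
- (c) with $x'=2^{2/3}x$, $y'=2^{2/3}y$: $\displaystyle\limsup_n n^{2/3}D_{4,n}(x,y)\le\frac{2^{-2/3}\alpha(-x')\alpha(y')}{4\,F_1(-x')F_1(y')}$;
- (d) for $\beta=1$ the exponent cannot be improved once the two outermost eigenvalues at each edge are considered: with $s,t$ as in (1) and $D^{ij}_{r}=\mathrm{Cov}\big(\mathbf 1\{X_{(i)}>s\},\mathbf 1\{X_{(r+1-j)}>t\}\big)\ge0$ for the $r\times r$ GOE,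
$$\liminf_n\,n^{2/3}\sum_{i,j\le2}\big(D^{ij}_n+D^{ij}_{n+1}\big)\ge\tfrac14F_2(-x)F_2(y)\alpha(-x)\alpha(y)>0 .$$

Part (a) is proved. The arguments below determine neither the exact leading coefficient of $D_{1,n}$ and $D_{4,n}$ nor a lower bound of order $n^{-2/3}$ for them.

## 4. One tridiagonal matrix, two edges, the same entries

Two published theorems make general $\beta$ accessible.

**Dumitriu–Edelman** (J. Math. Phys. 43 (2002)). Let $H=H_n$ be symmetric tridiagonal with diagonal $d_i=\sqrt{2/\beta}\,\xi_i$, where the $\xi_i$ are i.i.d. $N(0,1)$ for $1\le i\le n$, and off-diagonal $e_i=\chi_{\beta(n-i)}/\sqrt\beta$ for $1\le i\le n-1$, all independent. Its eigenvalue density is $\propto\prod_{i<j}|\lambda_i-\lambda_j|^\beta e^{-\frac\beta4\sum\lambda_i^2}$. So we may take $X=\lambda/\sqrt2$ with $\lambda$ the eigenvalues of $H$, and then, with $\lambda_j(\cdot)$ the $j$-th largest eigenvalue,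
$$\Lambda_n^{\sigma,j}=n^{1/6}\big(\lambda_j(\sigma H)-2\sqrt n\big),\qquad\sigma=\pm1 .$$

**Ramírez–Rider–Virág** (J. Amer. Math. Soc. 24 (2011), Theorem 1.1). $(\Lambda_n^{+,j})_{j\le k}\Rightarrow(-\Lambda_0,\dots,-\Lambda_{k-1})$, where $\Lambda_0<\Lambda_1<\cdots$ are the lowest eigenvalues of the stochastic Airy operator $-\frac{d^2}{dx^2}+x+\frac2{\sqrt\beta}b'$ on $\mathbb R_+$, $b$ a Brownian motion. An eigenpair is $(\lambda,f)$ with $0\ne f\in L^*$ satisfying the equation in the sense of distributions, where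
$$L^*=\Big\{f:\ f(0)=0,\ \|f\|_*^2=\int_0^\infty f'^2+(1+x)f^2\,dx<\infty\Big\}.$$
Without the noise the solution decaying at $\infty$ is $\mathrm{Ai}(x-\lambda)$, and $f(0)=0$ forces $\mathrm{Ai}(-\lambda)=0$, so the eigenvalues would be minus the zeros of $\mathrm{Ai}$. Since $b$ and $-b$ have the same law, I use the sign $-\frac2{\sqrt\beta}b'$. By symmetry of the density, $(\Lambda_n^{-,j})_j$ and $(\Lambda_n^{+,j})_j$ have the same law, so each edge alone is understood. For general $\beta$ let $F_\beta$ be the distribution function of $-\Lambda_0$. For $\beta=1,2,4$ this is the same $F_\beta$ as before, as both are the limit law of $X^{\max}_{\beta,n}$.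

**A natural attempt.** One hopes that the two edges are governed by disjoint, hence independent, parts of $H$. To see whether this is so, conjugate $-H$ by the diagonal matrix with entries $(-1)^i$. This flips the signs of the off-diagonal entries, so $-H$ is similar to the tridiagonal matrix with diagonal $-d_i$ and off-diagonal $e_i$. If $T(d,e)$ denotes the tridiagonal matrix, the upper edge of $H$ is the top of $T(d,e)$ and the lower edge is the top of $T(-d,e)$. Smooth test vectors $u(i/n^{1/3})$ in the first $O(n^{1/3})$ coordinates probe the top of both matrices. So the same variables $d_i,e_i$, $i=O(n^{1/3})$, enter at both edges, and the hope fails exactly here: no independence comes from disjointness.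

**What saves the situation.** On a vector that varies slowly in $i$, the random part of $T(\pm d,e)$ acts like multiplication by
$$\pm d_i+2(e_i-\mathbb Ee_i).$$
Here $\mathrm{Var}(d_i)=\frac2\beta$. We shall see that $\mathrm{Var}(e_i)\to\frac1{2\beta}$, so $\mathrm{Var}(2(e_i-\mathbb Ee_i))\to\frac2\beta$ as well. If $\xi,\eta$ are independent and centered with equal variances, then $\mathrm{Cov}(\xi+\eta,-\xi+\eta)=-\mathrm{Var}\,\xi+\mathrm{Var}\,\eta=0$. After summation the noises become Gaussian, and uncorrelated jointly Gaussian variables are independent. So the two edges see the same entries, but in the limit they are driven by independent Brownian motions, for every $\beta$.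

**A second obstacle.** Convergence of Rayleigh quotients on fixed test functions does not control eigenvalues from above. If one adds a huge multiple $\tau$ of the matrix unit at position $(n,n)$, the quotients of fixed compactly supported test functions are unchanged for large $n$, while the top eigenvalue is at least $d_n+\tau$. So test functions yield only lower bounds on the eigenvalues, jointly at the two edges. Section 7 turns these into equalities by comparing laws.

## 5. The limiting quadratic form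

The purpose of this section is to write $-\Lambda_{j-1}$ as a countable supremum of functions of quadratic forms, and to show that its law has no atoms.

Put $c=2/\sqrt\beta$. For a continuous path $b$ with $b(0)=0$ and $f,g\in C_c^\infty(0,\infty)$ let
$$Q_b(f,g)=\int_0^\infty f'g'+xfg\,dx-c\int fg\,db,\qquad\int fg\,db:=-\int_0^\infty(fg)'\,b\,dx,$$
and $Q_b(f)=Q_b(f,f)$. Let $\Omega_0$ be the set of paths for which there is $C=C(b)$ with
$$\sup_{|h|\le1,\;x+h\ge0}|b(x+h)-b(x)|\le C\sqrt{\log(2+x)}\qquad\text{for all }x\ge0;$$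
$C(b)$ denotes the smallest such constant. $\Omega_0$ has full Wiener measure: the oscillation of $b$ on $[\max(k-1,0),k+2]$ has Gaussian tails uniformly in $k$, so for large $C$ the probabilities that it exceeds $C\sqrt{\log(2+k)}$ are summable, and Borel–Cantelli applies.

**Step 1: the noise is form-small.** The aim is, for $b\in\Omega_0$ and every $\varepsilon>0$,
$$\Big|\int f^2\,db\Big|\le\varepsilon\|f\|_*^2+C_\varepsilon\|f\|_2^2, \tag{5}$$
with $C_\varepsilon$ depending only on $\varepsilon$ and on an upper bound for $C(b)$. Let $\bar b(x)=\int_x^{x+1}b$. Since $-2\int ff'\bar b=\int f^2\bar b'$,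
$$\int f^2\,db=\int f^2\,\bar b'\,dx-2\int ff'(b-\bar b)\,dx .$$
Both $|\bar b'(x)|=|b(x+1)-b(x)|$ and $|b-\bar b|$ are at most $C\sqrt{\log(2+x)}$ with $C=C(b)$. Use $2|ff'(b-\bar b)|\le\varepsilon f'^2+\varepsilon^{-1}C^2\log(2+x)f^2$ in the second integral and $\sqrt{\log(2+x)}\le1+\log(2+x)$ in the first. Finally, for every $\delta>0$, $\log(2+x)\le\delta x+C_\delta$. Choosing $\delta$ with $(C+\varepsilon^{-1}C^2)\delta\le\varepsilon$ yields (5).

**Step 2: a closed form with discrete spectrum.** $C_c^\infty(0,\infty)$ is dense in $L^*$: multiply $f$ by a cutoff $\chi(x/R)$; then shift the result to the right by $h$, which converges in $H^1$ as $h\downarrow0$ because $f(0)=0$ makes the extension by $0$ an $H^1(\mathbb R)$ function; then mollify. By (5), $|Q_b(f)|\le\mathrm{const}\,\|f\|_*^2$, so $Q_b$ extends continuously to $L^*$. With $\varepsilon=\frac1{2c}$,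
$$Q_b(f)=\|f\|_*^2-\|f\|_2^2-c\int f^2\,db\ \ge\ \tfrac12\|f\|_*^2-K\|f\|_2^2, \tag{6}$$
where $K$ depends only on $c$ and an upper bound for $C(b)$. So $Q_b+C\|\cdot\|_2^2$ is equivalent to $\|\cdot\|_*^2$ for large $C$, and $Q_b$ is a closed form bounded below. The embedding $L^*\hookrightarrow L^2(\mathbb R_+)$ is compact, by Rellich on bounded intervals and $\int_R^\infty f^2\le\|f\|_*^2/(1+R)$. So the self-adjoint operator of $Q_b$ has compact resolvent.

**Step 3: its eigenvalues are the $\Lambda_j$.** If $f\in L^*$ is an eigenfunction in the sense of Ramírez–Rider–Virág, then $Q_b(f,g)=\lambda\langle f,g\rangle$ for $g\in C_c^\infty(0,\infty)$, hence for $g\in L^*$ by density. The converse is clear. So the eigenvalues are the same. They are simple: with $g=f'+cbf$ the equation $Q_b(f,\cdot)=\lambda\langle f,\cdot\rangle$ says $g'=(x-\lambda)f+cbf'$ as distributions, i.e.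
$$f'=g-cbf,\qquad g'=(x-\lambda)f+cb(g-cbf).$$
Here $g\in L^2_{\mathrm{loc}}$ and $g'\in L^1_{\mathrm{loc}}$ on $[0,\infty)$, so this is a linear system with continuous coefficients and $f(0)=0$, whose solutions form a one-dimensional space. Hence listing distinct eigenvalues is the same as listing them with multiplicity.

**Step 4: a countable variational formula.** Courant–Fischer applies to $Q_b$. Fix a countable $\mathcal D\subset C_c^\infty(0,\infty)$ dense in $L^*$. Approximate a basis of an optimal subspace by elements of $\mathcal D$ in $L^*$; these are eventually linearly independent, and the minimum of the Rayleigh quotient over the span depends continuously on the two matrices of the forms. Therefore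
$$-\Lambda_{j-1}(b)=\Theta_j:=\sup_{(v_1,\dots,v_j)\in\mathcal D^j\ \text{lin. indep.}}\ \min_{0\ne a\in\mathbb R^j}\frac{\sum_{p,q}a_pa_q\,(-Q_b(v_p,v_q))}{\sum_{p,q}a_pa_q\langle v_p,v_q\rangle}. \tag{7}$$
So $\Theta_j$ is a measurable function of the countable array $(-Q_b(u,v))_{u,v\in\mathcal D}$. Write $\Theta_j(E)$ when a general array $E$ replaces it, and $\Theta_j(b)$ for the value in (7).

**Step 5: no atoms.** We show $\mathbb P(\Lambda_{j-1}=a)=0$ for all $a$. Let $\phi(x)=e^{-x}$ and $\Phi(x)=\int_0^x\phi$. As $\Phi$ is bounded, $b\in\Omega_0$ implies $b+\varepsilon\Phi\in\Omega_0$, and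
$$-Q_{b+\varepsilon\Phi}(f)=-Q_b(f)+c\,\varepsilon\int\phi f^2 .$$
Let $V$ be the span of the first $j$ eigenfunctions of $Q_b$. On its unit sphere $-Q_b\ge\Theta_j(b)$ and $\int\phi f^2$ has a positive minimum, so $\Theta_j(b+\varepsilon\Phi)>\Theta_j(b)$ for $\varepsilon>0$. Applied at every starting value, this shows that $\varepsilon\mapsto\Theta_j(b+\varepsilon\Phi)$ is strictly increasing. Hence the events $\{\Theta_j(b+\varepsilon\Phi)=a\}$, $\varepsilon\ge0$, are disjoint, and at most countably many have positive probability. Choose $\varepsilon_k\downarrow0$ avoiding these. By the Cameron–Martin theorem ($\Phi'=\phi\in L^2$) the law of $b+\varepsilon_k\Phi$ has density $\exp(\varepsilon_k\int\phi\,db-\frac12\varepsilon_k^2\|\phi\|_2^2)$ with respect to that of $b$. This density tends to $1$ in $L^1$, so the laws converge in total variation, and $\mathbb P(\Theta_j(b)=a)=\lim_k\mathbb P(\Theta_j(b+\varepsilon_k\Phi)=a)=0$.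

**Step 6: positivity.** The same device shows $F_\beta(y)>0$ for all $y$, which makes the divisions in Theorem 3 legitimate. Choose $C_0$ with $\mathbb P(C(b)\le C_0)\ge\frac12$ and let $K_0\ge0$ be a value of $K$ in (6) valid on this event. Put $L=2(K_0+|y|)+1$, $R=(K_0+|y|)/c$ and $\Phi(x)=\min(x,L)$. On the event,
$$Q_{b-R\Phi}(f)=Q_b(f)+cR\int_0^Lf^2\ \ge\ \tfrac12\int(1+x)f^2-K_0\int f^2+(K_0+|y|)\int_0^Lf^2\ \ge\ |y|\,\|f\|_2^2 ,$$
since $\frac12(1+x)\ge K_0+|y|$ for $x\ge L$. So $-\Lambda_0(b-R\Phi)\le-|y|\le y$ with probability at least $\frac12$. By Cameron–Martin the laws of $b-R\Phi$ and $b$ are equivalent, so $\mathbb P(-\Lambda_0(b)\le y)>0$.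

## 6. Independent Brownian motions at the two edges

Let $m=n^{1/3}$. For $u\in C_c^\infty(0,\infty)$ let $u_i=u(i/m)$ and $(u^\sigma)_i=\sigma^iu_i$, $\sigma=\pm1$. Since $\sigma\cdot\sigma^i\sigma^{i+1}=1$,
$$E_n^\sigma(u,v):=\frac{n^{1/6}}m\langle u^\sigma,(\sigma H-2\sqrt n)v^\sigma\rangle=\frac{n^{1/6}}m\Big[\sigma\sum_id_iu_iv_i+\sum_ie_i(u_iv_{i+1}+u_{i+1}v_i)-2\sqrt n\sum_iu_iv_i\Big], \tag{8}$$
and $G_n(u,v):=\frac1m\langle u^\sigma,v^\sigma\rangle=\frac1m\sum_iu_iv_i\to\int uv$.

**Lemma 2.** Jointly over $\sigma=\pm1$ and $u,v\in\mathcal D$, in the sense of finite-dimensional distributions, $E_n^\sigma(u,v)\Rightarrow-Q_{b^\sigma}(u,v)$, where $b^+,b^-$ are independent Brownian motions.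

In the proof all sums run over $i\le Lm$ with a constant $L$, and $u_1=u_n=0$ for large $n$, so boundary terms vanish.

**Step 1: moments of the off-diagonal entries.** We need means to precision $O(n^{-1/2})$, limits of variances, and bounded fourth moments. For $r\ge1$ recall $\mathbb E(\chi_r^2-r)^2=2r$ and $\mathbb E(\chi_r^2-r)^4=12r(r+4)$. From $|\chi_r-\sqrt r|=\frac{|\chi_r^2-r|}{\chi_r+\sqrt r}\le\frac{|\chi_r^2-r|}{\sqrt r}$ we get
$$\mathbb E(\chi_r-\sqrt r)^2\le2,\qquad\mathbb E(\chi_r-\sqrt r)^4\le60 .$$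
From $\chi_r^2-r=2\sqrt r(\chi_r-\sqrt r)+(\chi_r-\sqrt r)^2$,
$$\chi_r-\sqrt r=\frac{\chi_r^2-r}{2\sqrt r}-\frac{(\chi_r-\sqrt r)^2}{2\sqrt r}.$$
The first term has mean $0$ and variance $\frac12$; the second has mean $O(r^{-1/2})$ and second moment $O(r^{-1})$. So $\mathbb E\chi_r=\sqrt r+O(r^{-1/2})$ and, by Cauchy–Schwarz, $\mathrm{Var}\,\chi_r\to\frac12$. With $r=\beta(n-i)$ and $i\le Lm$,
$$\mathbb Ee_i=\sqrt{n-i}+O(n^{-1/2})=\sqrt n-\frac{i}{2\sqrt n}+O(n^{-1/2}),\qquad\mathrm{Var}(e_i)\to\frac1{2\beta},$$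
uniformly; the Taylor error $O(i^2n^{-3/2})=O(n^{-5/6})$ is absorbed. Fourth central moments are uniformly bounded.

**Step 2: the deterministic part.** Here we recover $-\int u'v'-\int xuv$. Use
$$u_iv_{i+1}+u_{i+1}v_i=u_iv_i+u_{i+1}v_{i+1}-(u_{i+1}-u_i)(v_{i+1}-v_i).$$
If $e_i$ is replaced by $\sqrt n$ in (8), the first two products cancel against $-2\sqrt n\sum u_iv_i$, and what remains is
$$-\frac{n^{2/3}}m\sum_i(u_{i+1}-u_i)(v_{i+1}-v_i)\to-\int u'v',$$
because the increments are $\approx u'(i/m)/m$ and $v'(i/m)/m$, and $n^{2/3}=m^2$. The correction $\mathbb Ee_i-\sqrt n$ contributes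
$$-\frac1m\sum_i\frac im\cdot\frac{u_iv_{i+1}+u_{i+1}v_i}2+O(n^{-1/3})\to-\int xuv ,$$
where the prefactor is $\frac{n^{1/6}}m\cdot\frac1{\sqrt n}=\frac1{m^2}$ and the error is $n^{-1/6}\cdot n^{-1/2}\cdot O(n^{1/3})$.

**Step 3: the noise.** This is where independence appears. What is left of (8) is
$$N_n^\sigma(u,v)=\frac{n^{1/6}}m\Big[\sigma\sum_id_iu_iv_i+\sum_i(e_i-\mathbb Ee_i)(u_iv_{i+1}+u_{i+1}v_i)\Big].$$
A finite linear combination of such terms, over both signs and several pairs $(u,v)$, is a sum of $O(n^{1/3})$ independent centered variables with coefficients $O(n^{-1/6})$ and bounded fourth moments. The sum of fourth moments is $O(n^{1/3}\cdot n^{-2/3})\to0$. So Lyapunov's theorem (when the limiting variance is $0$, Chebyshev's inequality) and Cramér–Wold give a joint centered Gaussian limit. Since $\big(\frac{n^{1/6}}m\big)^2=\frac1m$ and $u_iv_{i+1}+u_{i+1}v_i=2u_iv_i+o(1)$ uniformly, its covariance is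
$$\lim_n\mathrm{Cov}\big(N_n^\sigma(u,v),N_n^{\sigma'}(\tilde u,\tilde v)\big)=\Big(\sigma\sigma'\,\frac2\beta+4\cdot\frac1{2\beta}\Big)\int uv\tilde u\tilde v=\frac4\beta\,\delta_{\sigma\sigma'}\int uv\tilde u\tilde v .$$
As $c^2=4/\beta$, this is the covariance of the variables $c\int uv\,db^\sigma$ with $b^+,b^-$ independent Brownian motions. For $\sigma\ne\sigma'$ the diagonal and off-diagonal contributions cancel exactly. Adding Step 2 gives $-Q_{b^\sigma}(u,v)$. $\square$

## 7. From joint lower bounds to joint equality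

**Proof of Theorem 1.**

**Step 1: a joint subsequential limit.** We put eigenvalues and forms on one space. By Ramírez–Rider–Virág and symmetry, $(\Lambda_n^{\sigma,j})_{j\le k}$ is tight for each $\sigma$. Together with Lemma 2, every subsequence has a further subsequence along which
$$\big((\Lambda_n^{\sigma,j})_{\sigma,j},(E_n^\sigma(u,v))_{\sigma;\,u,v\in\mathcal D}\big)\Rightarrow\big((\Lambda^{\sigma,j})_{\sigma,j},(E^\sigma(u,v))_{\sigma;\,u,v\in\mathcal D}\big)$$
in the product topology. Here $E^+$ and $E^-$ are independent, and each is distributed as $(-Q_b(u,v))_{u,v\in\mathcal D}$ for a Brownian motion $b$.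

**Step 2: the lower bound.** Let $v_1,\dots,v_j\in\mathcal D$ be linearly independent. For large $n$ the matrix $G_n=(G_n(v_p,v_q))$ is near the positive definite Gram matrix, so the $v_p^\sigma$ are independent vectors, and Courant–Fischer for $\sigma H$ gives
$$\Lambda_n^{\sigma,j}\ \ge\ \min_{0\ne a\in\mathbb R^j}\frac{a^TE_n^\sigma a}{a^TG_na},\qquad E_n^\sigma=(E_n^\sigma(v_p,v_q))_{p,q}.$$
The right side is continuous in $(E_n^\sigma,G_n)$, so the inequality passes to the limit almost surely. Taking the supremum over the countably many tuples,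
$$\Lambda^{\sigma,j}\ge\Theta_j(E^\sigma)\quad\text{a.s.} \tag{9}$$

**Step 3: the two sides have the same law.** By (7), $\Theta_j(E^\sigma)$ is distributed as $-\Lambda_{j-1}$. By Ramírez–Rider–Virág and symmetry, so is $\Lambda^{\sigma,j}$. Two random variables that are a.s. ordered and equal in law are a.s. equal: $\mathbb E[\arctan\Lambda^{\sigma,j}-\arctan\Theta_j(E^\sigma)]=0$ with a nonnegative integrand. Hence $\Lambda^{\sigma,j}=\Theta_j(E^\sigma)$ a.s. for all $\sigma$ and $j\le k$.

**Step 4: independence.** $(\Lambda^{+,j})_{j\le k}$ is a function of $E^+$ and $(\Lambda^{-,j})_{j\le k}$ is a function of $E^-$, so they are independent. Each has the law of $(-\Lambda_0,\dots,-\Lambda_{k-1})$. The limit law does not depend on the subsequence, so the full sequence converges. The marginals are continuous by Section 5, Step 5.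

**Step 5: back to $D_{\beta,n}$.** The pair $(X^{\min}_{\beta,n},X^{\max}_{\beta,n})$ converges in law to $(-\Lambda^{-,1},\Lambda^{+,1})$, which has independent components with continuous laws. So $\mathbb P[X^{\min}\le x,X^{\max}\le y]$ and $\mathbb P[X^{\min}\le x]\,\mathbb P[X^{\max}\le y]$ both converge to $G(x,y)=(1-F_\beta(-x))F_\beta(y)$ for all $x,y$. The convergence is uniform. Indeed, given $\varepsilon>0$, take points $-\infty=x_0<\dots<x_r=\infty$ and $-\infty=y_0<\dots<y_r=\infty$ such that each marginal of $G$ grows by at most $\varepsilon$ between neighbors. For either sequence, say $G_n$, we have $|G_n-G|\le\varepsilon$ at all grid points for large $n$ (infinite coordinates reduce to marginals or trivial values). For $(x,y)$ in the cell with corners $(x_i,y_j)$ and $(x_{i+1},y_{j+1})$, monotonicity gives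
$$G_n(x,y)\le G_n(x_{i+1},y_{j+1})\le G(x_{i+1},y_{j+1})+\varepsilon\le G(x,y)+3\varepsilon,$$
and likewise from below. Thus $D_{\beta,n}\to0$ uniformly. $\blacksquare$

## 8. Eigenvalues in increasing order are positively associated

**Definition.** A density $p$ on $\mathbb R^n$ is MTP$_2$ if $p(\lambda\vee\mu)\,p(\lambda\wedge\mu)\ge p(\lambda)p(\mu)$ for all $\lambda,\mu$, with coordinatewise maximum and minimum.

For example, the bivariate normal density with unit variances and correlation $\rho\in(-1,1)$ has the interaction factor $e^{\gamma ab}$ with $\gamma=\rho/(1-\rho^2)$. For $a\ge a'$ and $b\le b'$ the condition is $\gamma\big[(ab'+a'b)-(ab+a'b')\big]=\gamma(a-a')(b'-b)\ge0$, so it holds exactly when $\rho\ge0$.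

The FKG inequality for MTP$_2$ densities (Preston 1974; Karlin–Rinott, J. Multivariate Anal. 10 (1980)) says that $\mathrm{Cov}(f,g)\ge0$ for bounded coordinatewise nondecreasing $f,g$.

**Proof of Theorem 2.** The ordered eigenvalues have density proportional to $\prod_{i<j}w(\lambda_j-\lambda_i)\prod_ie^{-\beta\lambda_i^2/2}$ with $w(r)=r_+^\beta$, which is positive exactly on $\lambda_1<\dots<\lambda_n$. We check MTP$_2$ factor by factor. Factors of one variable give equality. For a pair $i<j$, equality is clear if $\lambda,\mu$ are ordered the same way in both coordinates. Otherwise, up to swapping, $\lambda_i\ge\mu_i$ and $\lambda_j\le\mu_j$, and we need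
$$w(\mu_j-\lambda_i)\,w(\lambda_j-\mu_i)\ge w(\lambda_j-\lambda_i)\,w(\mu_j-\mu_i).$$
Both arguments on the left lie between $\lambda_j-\lambda_i$ and $\mu_j-\mu_i$, and the two sides have the same sum of arguments. If $\lambda_j-\lambda_i\le0$ the right side is $0$; otherwise the inequality is the concavity of $\log$ on $(0,\infty)$. So the density is MTP$_2$ and
$$\mathrm{Cov}(f,g)\ge0\quad\text{for bounded nondecreasing }f,g\text{ of }(\lambda_1,\dots,\lambda_n). \tag{10}$$
Apply (10) to $f=\mathbf 1\{\lambda_1>s\}$, $g=\mathbf 1\{\lambda_n>t\}$ and use (2). $\blacksquare$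

**Monotone differences.** If $f,g$ and also $\tilde f-f$, $\tilde g-g$ are nondecreasing (and bounded), then $\mathrm{Cov}(f,g)\le\mathrm{Cov}(\tilde f,g)\le\mathrm{Cov}(\tilde f,\tilde g)$ by (10) twice. For instance, with $M=\#\{i:\lambda_i\le s\}$ and $N=\#\{i:\lambda_i>t\}$, both $(n-M)-\mathbf 1\{\lambda_1>s\}=\sum_{i>1}\mathbf 1\{\lambda_i>s\}$ and $N-\mathbf 1\{\lambda_n>t\}=\sum_{i<n}\mathbf 1\{\lambda_i>t\}$ are nondecreasing. So for $s<t$, $D_{2,n}\le-\mathrm{Cov}(M,N)=I_n$, because $\rho_2(u,v)-\rho_1(u)\rho_1(v)=-K_n(u,v)^2$. This is another proof of the upper bound in Proposition 1. The same device gives part (d) below.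

## 9. Rates for $\beta=1$ and $\beta=4$ by superposition and decimation

For a finite set of reals let "even" keep its 2nd, 4th, … smallest points. By Forrester–Rains (in *Random Matrix Models and Their Applications*, MSRI Publ. 40, 2001), in the present normalization and for independent $\mathrm{GOE}_n,\mathrm{GOE}_{n+1}$,
$$\mathrm{even}(\mathrm{GOE}_n\cup\mathrm{GOE}_{n+1})\overset d=\mathrm{GUE}_n,\qquad\tfrac1{\sqrt2}\,\mathrm{even}(\mathrm{GOE}_{2n+1})\overset d=\mathrm{GSE}_n. \tag{11}$$

**The case $n=1$ of (11) by hand.** For the first identity, any of the three sorted points $a<z<b$ of the union can be the $\mathrm{GOE}_1$ point, so their density is proportional to $[(b-z)+(b-a)+(z-a)]e^{-(a^2+z^2+b^2)/2}=2(b-a)e^{-(a^2+z^2+b^2)/2}$. Integrating over $a<z<b$ and using $\int_z^\infty be^{-b^2/2}db=e^{-z^2/2}=\int_{-\infty}^z(-a)e^{-a^2/2}da$, the middle point has density proportional to $e^{-z^2/2}\cdot e^{-z^2/2}\big(\int_{-\infty}^ze^{-a^2/2}da+\int_z^\infty e^{-b^2/2}db\big)=\sqrt{2\pi}\,e^{-z^2}$,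 which is $\mathrm{GUE}_1$.

For the second, put $g=e^{-z^2/2}$, $P_k=\int_z^\infty(b-z)^ke^{-b^2/2}db$ and $N_k=\int_{-\infty}^z(z-a)^ke^{-a^2/2}da$. Then $P_1=g-zP_0$, $P_2=(1+z^2)P_0-zg$, $N_1=zN_0+g$, $N_2=(1+z^2)N_0+zg$. Writing $b-a=(b-z)+(z-a)$, the middle $\mathrm{GOE}_3$ eigenvalue has density proportional to $g(P_2N_1+P_1N_2)$, and expanding gives $P_2N_1+P_1N_2=g(P_0+N_0)=\sqrt{2\pi}\,g$. So the density is again proportional to $e^{-z^2}$, and dividing the point by $\sqrt2$ gives density $\propto e^{-2z^2}$, which is $\mathrm{GSE}_1$.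

**Step 1: a comparison inequality.** The goal is to bound GOE covariances by the GUE covariance, which (4) controls. Let $n\ge2$, let $A\sim\mathrm{GOE}_n$ and $B\sim\mathrm{GOE}_{n+1}$ be independent, let $N_A,N_B$ count points in $(t,\infty)$ and $M_A,M_B$ points in $(-\infty,s]$, and put $p_k=\mathbb P(N_B=k)$, $q_k=\mathbb P(M_B=k)$. The union has $2n+1$ points. By (11) the smallest and largest $\mathrm{GUE}_n$ eigenvalues can be taken, jointly, to be the second smallest point $Z_-$ and the second largest point $Z_+$ of $A\cup B$. Thus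
$$\{Z_+>t\}=\{N_A+N_B\ge2\},\qquad\{Z_->s\}=\{M_A+M_B\le1\}.$$
Distinguishing $N_A=0$, $N_A=1$, $N_A\ge2$, and $M_A=0$, $M_A=1$, $M_A\ge2$,
$$\mathbb E[\mathbf 1\{Z_+>t\}|A]=\mathbb P(N_B\ge2)+p_1\mathbf 1\{N_A\ge1\}+p_0\mathbf 1\{N_A\ge2\},$$
$$\mathbb E[\mathbf 1\{Z_->s\}|A]=q_1\mathbf 1\{M_A=0\}+q_0\mathbf 1\{M_A\le1\}.$$
Note $\{N_A\ge j\}=\{A_{(n+1-j)}>t\}$ and $\{M_A\le i-1\}=\{A_{(i)}>s\}$. By the law of total covariance, $D_{2,n}$ is the expected conditional covariance given $A$ plus the covariance of these conditional expectations. Given $A$, both indicators are nondecreasing in the ordered points of $B$, so by (10) the conditional covariance is $\ge0$. Hence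
$$D_{2,n}(x,y)\ \ge\sum_{i,j\in\{1,2\}}q_{2-i}\,p_{2-j}\,D_n^{ij},\qquad D_n^{ij}=\mathrm{Cov}\big(\mathbf 1\{A_{(i)}>s\},\mathbf 1\{A_{(n+1-j)}>t\}\big)\ge0, \tag{12}$$
where $D_n^{ij}\ge0$ again by (10).

**Step 2: the weights stay away from zero.** Going from $n$ to $n+1$ changes the rescaled threshold to $\sqrt2(n+1)^{1/6}(t-\sqrt{2n+2})=y+o(1)$. So by Ramírez–Rider–Virág with $\beta=1$ and continuity of the limit laws, $p_0\to F_1(y)$ and $p_1\to\pi(y):=\mathbb P(-\Lambda_1\le y<-\Lambda_0)$. The same limits hold for the counts of $A$. Now let $n\to\infty$ in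
$$\mathbb P(Z_+\le t)=\mathbb P(N_A=0)p_0+\mathbb P(N_A=0)p_1+\mathbb P(N_A=1)p_0 .$$
The left side tends to $F_2(y)$, so $F_2=F_1^2+2F_1\pi$, i.e. $\pi=\kappa$ (recall $F_1>0$ from Section 5, Step 6). By Tracy–Widom (1996), $F_1^2=F_2\,e^{-\int_y^\infty q}$ with $q$ the Hastings–McLeod solution of Painlevé II, and $q>0$ (Hastings–McLeod 1980). As $F_2>0$, this gives $F_1^2<F_2$ and $\kappa>0$. By the symmetry $B\to-B$, $q_0\to F_1(-x)$ and $q_1\to\kappa(-x)$.

**Step 3: proof of (b).** Keep only $i=j=1$ in (12). Since $D_n^{11}=D_{1,n}(x,y)$, we get $q_1p_1D_{1,n}(x,y)\le D_{2,n}(x,y)$. Multiply by $n^{2/3}$ and use the upper bound in (4) and Step 2.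

**Step 4: proof of (c).** The GSE is a decimated GOE, so its extremes are second eigenvalues of a larger GOE. Let $\nu=2n+1$. By (11) the smallest and largest eigenvalues of $\mathrm{GSE}_n$ are, jointly, $2^{-1/2}$ times the second smallest and second largest of $\mathrm{GOE}_\nu$. The threshold $t$ of (1) becomes $\sqrt2\,t=\sqrt{4n}+y\,n^{-1/6}=\sqrt{2\nu}+\frac{y_\nu}{\sqrt2\,\nu^{1/6}}$ with
$$y_\nu=\sqrt2\,\nu^{1/6}\big(\sqrt{4n}-\sqrt{4n+2}+y\,n^{-1/6}\big)\to2^{1/2+1/6}y=2^{2/3}y=y',$$
and likewise $x_\nu\to x'$. So $D_{4,n}(x,y)$ is $D_\nu^{22}$ at the thresholds of $(x_\nu,y_\nu)$. By (12) with $\nu$ in place of $n$, $q_0p_0D_\nu^{22}\le D_{2,\nu}(x_\nu,y_\nu)$. Along $(x_\nu,y_\nu)$ we have $p_0\to F_1(y')$ and $q_0\to F_1(-x')$, both positive, and (4) gives $\limsup\nu^{2/3}D_{2,\nu}(x_\nu,y_\nu)\le\frac14\alpha(-x')\alpha(y')$. Since $n^{2/3}\sim2^{-2/3}\nu^{2/3}$, (c) follows.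

**Step 5: proof of (d).** Now we bound the GUE covariance from above by GOE covariances. Put
$$S_+=\sum_{j\le2}\big(\mathbf 1\{N_A\ge j\}+\mathbf 1\{N_B\ge j\}\big),\qquad S_-=\sum_{i\le2}\big(\mathbf 1\{M_A\le i-1\}+\mathbf 1\{M_B\le i-1\}\big).$$
The function $S_+-\mathbf 1\{Z_+>t\}$ is nondecreasing in the ordered points of $A$ and $B$. To see this, raise $N_A$ or $N_B$ by one. Either that count was at most $1$, and then $S_+$ grows by $1$ while the indicator of $\{N_A+N_B\ge2\}$ grows by at most $1$; or it was at least $2$, and then $S_+$ does not change and the indicator was already $1$. Similarly, lower $M_A$ or $M_B$ by one from the value $k$. If $k\le2$, $S_-$ grows by $1$ and the indicator of $\{M_A+M_B\le1\}$ by at most $1$. If $k\ge3$, $S_-$ is unchanged and the indicator stays $0$, as that count is still at least $2$. So $S_--\mathbf 1\{Z_->s\}$ is nondecreasing too. The joint density of the ordered points of $A$ and $B$ is a product of MTP$_2$ densities, hence MTP$_2$, so the monotone-difference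 argument of Section 8 applies to it:
$$D_{2,n}(x,y)=\mathrm{Cov}\big(\mathbf 1\{Z_->s\},\mathbf 1\{Z_+>t\}\big)\le\mathrm{Cov}(S_-,S_+)=\sum_{i,j\le2}\big(D_n^{ij}+D_{n+1}^{ij}\big).$$
The cross terms between $A$ and $B$ vanish by independence, and all $D^{ij}$ are taken at the thresholds (1). Multiply by $n^{2/3}$ and apply the lower bound in (4). It is positive because $F_2>0$ and $\alpha>0$. $\blacksquare$

Together with Theorem 2, parts (b) and (c) give a second proof that $D_{1,n}\to0$ and $D_{4,n}\to0$, now with the rate $O(n^{-2/3})$ for fixed $x,y$. This proof rests on positive association and the identities (11) in place of the cancellation in Section 6.
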